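\title{The rank of the first Fr\"olicher differential is not upper semi-continuous}

\begin{abstract}
In a complex analytic family of compact complex manifolds the Hodge numbers are upper semi-continuous. We show that this property passes neither to the rank of the differential $d_1^{p,q}$ of the Fr\"olicher spectral sequence nor to the difference $\dim E_1^{p,q}-\dim E_2^{p,q}$. A family of $4$-dimensional nilmanifolds gives a counterexample in bidegree $(0,1)$. Counterexamples exist in every bidegree other than $(0,0)$ and in every dimension $n\ge 3$, while both functions vanish in dimension at most $2$. In the nilmanifold examples one sees a differential $d_2$ on the central fiber being replaced by a differential $d_1$ on the nearby fibers. When the spectral sequence of the central fiber degenerates at $E_2$, the sums of $\dim E_1^{p,q}-\dim E_2^{p,q}$ over $p+q=k$ are upper semi-continuous there.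
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X$ be a compact complex manifold and $A^{p,q}(X)$ the space of smooth complex-valued forms of type $(p,q)$. The de Rham complex $(A^\bullet(X),d=\partial+\bar\partial)$ is filtered by
\[
F^pA^k(X)=\bigoplus_{\lambda\ge p}A^{\lambda,k-\lambda}(X),
\]
and the spectral sequence $(E_r^{p,q},d_r^{p,q})$ of this filtered complex is the \emph{Fr\"olicher spectral sequence} of $X$. Its first page is Dolbeault cohomology, $E_1^{p,q}=H^{p,q}_{\bar\partial}(X)$. Each page is the cohomology of the previous one with respect to $d_r^{p,q}\colon E_r^{p,q}\to E_r^{p+r,q-r+1}$, and $\sum_{p+q=k}\dim E_r^{p,q}$ equals the Betti number $b_k(X)$ for large $r$. We only need the first two differentials explicitly. If $\alpha\in A^{p,q}(X)$ and $\bar\partial\alpha=0$, then $d_1[\alpha]=[\partial\alpha]$. If moreover $\partial\alpha+\bar\partial\beta=0$ for some $\beta\in A^{p+1,q-1}(X)$, then $\alpha$ defines a class in $E_2^{p,q}=\ker d_1^{p,q}/\operatorname{im}d_1^{p-1,q}$, and $d_2[\alpha]=[\partial\beta]$. The spectral sequence \emph{degenerates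 at $E_r$} if $d_{r'}=0$ for all $r'\ge r$. We put
\[
r^{p,q}(X)=\dim\operatorname{im}d_1^{p,q},\qquad
s^{p,q}(X)=\dim E_1^{p,q}-\dim E_2^{p,q}=r^{p,q}(X)+r^{p-1,q}(X),
\]
where terms with a negative index are $0$. Thus $s^{p,q}$ counts the dimensions lost in bidegree $(p,q)$ between the first page and the second.

A \emph{complex analytic family} is a surjective, proper, holomorphic submersion $\pi\colon\mathcal X\to B$ between complex manifolds; its fibers $X_t=\pi^{-1}(t)$ are compact complex manifolds. A function $f\colon B\to\mathbb Z$ is \emph{upper semi-continuous} at $t_0$ if $f(t)\le f(t_0)$ for all $t$ in some neighborhood of $t_0$.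

\medskip
\noindent\textbf{Question} (Hu and Xia \cite{HX}). \emph{For a complex analytic family $\{X_t\}_{t\in B}$, is $t\mapsto r^{p,q}(X_t)$, or $t\mapsto s^{p,q}(X_t)$, upper semi-continuous?}
\medskip

The question in \cite{HX} does not specify a topology on $B$; we use the Euclidean one. Upper semi-continuity for the analytic Zariski topology implies upper semi-continuity for the Euclidean topology, so a negative answer holds for both.

There are reasons to expect the answer yes. The Hodge numbers $h^{p,q}(X_t)=\dim E_1^{p,q}$ are upper semi-continuous (Kodaira--Spencer; Grauert), and the Betti numbers are locally constant, because a family is locally trivial as a smooth map. Hence $\sum_{p+q=k}h^{p,q}(X_t)-b_k(X_t)$, the total loss in degree $k$ over all pages, is upper semi-continuous, and one may guess that the loss on the first page alone behaves in the same way. For the Kuranishi family of the Iwasawa manifold, both functions are indeed upper semi-continuous for all $(p,q)$, even in the analytic Zariski topology. There is also a reason for doubt: the rank of a continuous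 family of linear maps between fixed vector spaces is \emph{lower} semi-continuous. It is this second principle that decides the question.

\begin{theorem}\label{thm:A}
Neither function is upper semi-continuous in general. There is a complex analytic family $\{N_t\}_{t\in\mathbb C}$ of compact complex $4$-dimensional nilmanifolds with
\[
r^{0,1}(N_0)=s^{0,1}(N_0)=0,\qquad r^{0,1}(N_t)=s^{0,1}(N_t)=1\quad(t\ne0).
\]
\end{theorem}

The failure is not special to the bidegree $(0,1)$, and it starts in dimension $3$.

\begin{theorem}\label{thm:B}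
Let $p,q\ge0$. The function $t\mapsto r^{p,q}(X_t)$ is upper semi-continuous for every complex analytic family if and only if $(p,q)=(0,0)$. The same holds for $t\mapsto s^{p,q}(X_t)$.
\end{theorem}

\begin{theorem}\label{thm:C}
\begin{itemize}
\item[(a)] If $\dim X_t\le2$, then $r^{p,q}(X_t)$ and $s^{p,q}(X_t)$ vanish identically for all $(p,q)$.
\item[(b)] For $n\ge3$ let
\[
R_n=\{0\le p\le n-3,\ 2\le q\le n-1\}\cup\{2\le p\le n-1,\ 1\le q\le n-2\}.
\]
There is a family over a disc with $n$-dimensional fibers for which $r^{p,q}$ is not upper semi-continuous at $t=0$ whenever $(p,q)\in R_n$, and $s^{p,q}$ is not upper semi-continuous at $t=0$ whenever $(p,q)\in R_n$ or $(p-1,q)\in R_n$. In particular both functions fail in bidegree $(0,2)$.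
\item[(c)] If $n\ge5$, $0\le p\le n-1$ and $1\le q\le n-1$, there is a family with $n$-dimensional fibers for which $r^{p,q}$ is not upper semi-continuous.
\end{itemize}
\end{theorem}

What survives of the expected positive answer is the following statement.

\begin{proposition}\label{prop:D}
If the Fr\"olicher spectral sequence of $X_{t_0}$ degenerates at $E_2$, then for each $k$ the function $t\mapsto\sum_{p+q=k}s^{p,q}(X_t)$ is upper semi-continuous at $t_0$. The hypothesis cannot be dropped: for the family of Theorem~\ref{thm:A} and $k=1$ this function is not upper semi-continuous at $0$.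
\end{proposition}

Section~\ref{sec:mech} proves the first assertion of Proposition~\ref{prop:D} and shows, on a double complex of dimension five, how a jump arises. Section~\ref{sec:tools} collects the tools that replace $A^{\bullet,\bullet}(X)$ by a finite-dimensional double complex. Section~\ref{sec:nil} treats two families of nilmanifolds and proves Theorems~\ref{thm:A} and~\ref{thm:B}. Section~\ref{sec:three} constructs a family of threefolds and proves Theorem~\ref{thm:C}. Section~\ref{sec:fixed} lists what the results give in a fixed dimension and which bidegrees remain undecided.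

We write $A(X)$ for the double complex $A^{\bullet,\bullet}(X)$, usually omit the sign $\wedge$, and abbreviate $\varphi^1\wedge\bar\varphi^2$ to $\varphi^{1\bar2}$, $\varphi^1\wedge\varphi^2$ to $\varphi^{12}$, and so on. Angle brackets around a list of vectors denote their span. Throughout, $T=\mathbb C/\mathbb Z[i]$.

\section{How a differential moves from the second page to the first}\label{sec:mech}

\begin{proof}[Proof of the first assertion of Proposition~\ref{prop:D}]
Each page is a subquotient of the previous one, so $\sum_{p+q=k}\dim E_2^{p,q}(X_t)\ge b_k(X_t)$ for all $t$, and equality holds at $t_0$ by hypothesis. For $t$ near $t_0$ we have $b_k(X_t)=b_k(X_{t_0})=b_k$ and $h^{p,q}(X_t)\le h^{p,q}(X_{t_0})$, so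
\[
\sum_{p+q=k}s^{p,q}(X_t)\le\sum_{p+q=k}h^{p,q}(X_t)-b_k\le\sum_{p+q=k}h^{p,q}(X_{t_0})-b_k=\sum_{p+q=k}s^{p,q}(X_{t_0}).
\]
The hypothesis enters only in the last equality.
\end{proof}

For instance, if the spectral sequence of $X_{t_0}$ degenerates at $E_1$, the right side is $0$ for all $k$, and all $r^{p,q}$ vanish near $t_0$. More importantly, the proof tells us where to look for a counterexample. If the Hodge numbers are constant, then the total loss over all pages is constant, so the loss on the first page can grow only at the expense of a later page. The following lemma describes a situation in which growth is the only possible change.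

\begin{lemma}\label{lem:lsc}
Let $V$ be a finite-dimensional bigraded vector space with a fixed differential $\bar\partial$ and differentials $\partial_t$, depending continuously on $t\in\mathbb C$, such that each $(V,\partial_t,\bar\partial)$ is a double complex. Then for $t$ near $0$ and all $(i,j)$ the rank of $d_1^{i,j}$ at $t$ is at least its rank at $0$.
\end{lemma}

\begin{proof}
The page $E_1=H(V,\bar\partial)$ does not depend on $t$, and in a fixed basis of it the matrix of $d_1^{i,j}$ is continuous in $t$. A minor that is nonzero at $t=0$ stays nonzero nearby, and there are finitely many bidegrees.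
\end{proof}

\begin{example}\label{ex:toy}
Let $D_t$ have a basis $a$, $b$, $c_1$, $c_2$, $e$ of bidegrees $(0,1)$, $(1,0)$, $(1,1)$, $(1,1)$, $(2,0)$, and set
\[
\bar\partial b=c_1,\qquad \partial a=-c_1+tc_2,\qquad \partial b=e,
\]
with all other values $0$. All compositions of two differentials vanish, so $D_t$ is a double complex. For every $t$ the page $E_1$ has the basis $[a]$, $[c_2]$, $[e]$, and $d_1[a]=t[c_2]$. For $t\ne0$ the rank of $d_1^{0,1}$ is $1$, and $E_2=\langle[e]\rangle$ is the last page. For $t=0$ the rank is $0$ and $E_2=E_1$; since $\partial a+\bar\partial b=0$, we get $d_2[a]=[\partial b]=[e]$, and $E_3=\langle[c_2]\rangle$. In both cases the total cohomology is $0$ in degree $1$ and one-dimensional in degree $2$. The class $[a]$ has to disappear on some page; it does so on the first page for $t\ne0$ and on the second for $t=0$.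
\end{example}

The task is to realize such a picture on compact complex manifolds. One constraint is that complex conjugation on $A(X)$ exchanges $\partial$ and $\bar\partial$, so one cannot vary $\partial$ and literally fix $\bar\partial$. Lemma~\ref{lem:lsc}, however, only asks that $\bar\partial$ be constant after a $t$-dependent change of basis, and this change need not commute with conjugation. In Section~\ref{sec:nil} we change the basis of the $(1,0)$-forms and keep that of the $(0,1)$-forms, and $D_t$ appears as a subcomplex.

\section{Finite models for the first page}\label{sec:tools}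

A morphism of bounded double complexes is an \emph{$E_1$-isomorphism} if it induces an isomorphism on $\bar\partial$-cohomology. It commutes with $d_1$, so the ranks of $d_1$ agree, and by induction on $r$ it induces isomorphisms of all pages $E_r$, $r\ge1$. Our manifolds are iterated torus bundles. We reduce their forms in two moves: pass to the forms invariant under the torus, which are forms on the base extended by finitely many $1$-forms, and then replace the forms on the base by a smaller algebra. The first lemma justifies the second move. By a \emph{bidifferential algebra} we mean a bounded double complex with a graded-commutative product that respects the bigrading and for which $\partial$ and $\bar\partial$ are derivations.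

\begin{lemma}\label{lem:weight}
Let $f\colon R\to R'$ be a morphism of bidifferential algebras that is an $E_1$-isomorphism. Let $\Lambda$ be the exterior algebra on generators $\theta_1,\dots,\theta_m$ of bidegree $(1,0)$ or $(0,1)$, each with a positive integer weight; the weight of a monomial is the sum of the weights of its factors. Suppose that $R\otimes\Lambda$ and $R'\otimes\Lambda$ are bidifferential algebras extending $R$ and $R'$, that $f\otimes1$ commutes with $\partial$ and $\bar\partial$, and that each $\bar\partial\theta_j$ involves only monomials of weight smaller than that of $\theta_j$. Then $f\otimes1$ is an $E_1$-isomorphism.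
\end{lemma}

\begin{proof}
Let $W_k\subset R\otimes\Lambda$ be the sum of the spaces $R\,\theta_I$ over the monomials $\theta_I$ of weight at most $k$, and define $W'_k$ in the same way for $R'$. If $\theta_I$ has weight $k$, the Leibniz rule gives $\bar\partial\theta_I\in W_{k-1}$, so $\bar\partial(\rho\,\theta_I)\equiv(\bar\partial\rho)\,\theta_I$ modulo $W_{k-1}$. Thus $W_k$ is a $\bar\partial$-subcomplex, $W_k/W_{k-1}$ is a direct sum of shifted copies of $(R,\bar\partial)$, and $f\otimes1$ induces an isomorphism on the cohomology of these quotients. The five lemma, applied to the long exact sequences of $0\to W_{k-1}\to W_k\to W_k/W_{k-1}\to0$ and of its analogue for $R'$, shows by induction on $k$ that $W_k\to W'_k$ is an isomorphism on $\bar\partial$-cohomology. For large $k$ this is the claim.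
\end{proof}

Recall Serre duality: if $X$ is compact of dimension $n$, the pairing $([\alpha],[\beta])\mapsto\int_X\alpha\wedge\beta$ between the finite-dimensional spaces $H^{p,q}_{\bar\partial}(X)$ and $H^{n-p,n-q}_{\bar\partial}(X)$ is perfect.

\begin{lemma}\label{lem:torus}
Let $K$ be a compact complex torus and $K\times X\to X$ a holomorphic action on a compact complex manifold. Then the inclusion $A(X)^K\subset A(X)$ of the invariant forms is an $E_1$-isomorphism.
\end{lemma}

\begin{proof}
Averaging over $K$ commutes with $\partial$ and $\bar\partial$. The point is to show that it does not change Dolbeault classes, and for this we show that $K$ acts trivially on $H=H^{p,q}_{\bar\partial}(X)$.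

Let $\rho(g)=g^*$ on $H$. Since $K$ is abelian, $\rho\colon K\to GL(H)$ is a homomorphism. By Serre duality its matrix coefficients are the smooth functions $g\mapsto\int_Xg^*\alpha\wedge\beta$ with $\alpha,\beta$ $\bar\partial$-closed, and its derivative at the identity along an element of $\operatorname{Lie}(K)$ is induced by the Lie derivative $L_V$, where $V$ is the real vector field on $X$ generated by that element. Write $V=Z+\bar Z$ with $Z$ of type $(1,0)$. Since the action map is holomorphic in the variable of $K$, multiplying the element of $\operatorname{Lie}(K)$ by $i$ replaces $V$ by $JV=iZ-i\bar Z$. The flows of $V$ and $JV$ are holomorphic, so $L_V$ and $L_{JV}$ preserve the bidegree, and hence so does $L_{\bar Z}=\frac12(L_V+iL_{JV})$. In Cartan's formula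
\[
L_{\bar Z}=(\partial\,\iota_{\bar Z}+\iota_{\bar Z}\,\partial)+(\bar\partial\,\iota_{\bar Z}+\iota_{\bar Z}\,\bar\partial)
\]
the first bracket has bidegree $(1,-1)$ and therefore vanishes. The second bracket acts as $0$ on $H$. So $L_{JV}=iL_V$ on $H$, that is, the differential of $\rho$ at the identity is complex linear. By the homomorphism property it is complex linear everywhere, so the matrix coefficients of $\rho$ are holomorphic functions on the compact connected manifold $K$. They are constant, and $\rho$ is trivial.

Let $\alpha$ be $\bar\partial$-closed and $\alpha'=\int_Kg^*\alpha\,dg$ its average for the normalized Haar measure. Then $\int_X\alpha'\wedge\beta=\int_K\int_Xg^*\alpha\wedge\beta\,dg=\int_X\alpha\wedge\beta$ for all $\bar\partial$-closed $\beta$, so $[\alpha']=[\alpha]$. This gives surjectivity on cohomology. If an invariant form $\alpha$ equals $\bar\partial\beta$, then it equals $\bar\partial$ of the average of $\beta$, which gives injectivity.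
\end{proof}

\begin{corollary}\label{cor:fib}
In the situation of Lemma~\ref{lem:torus}, let $\pi\colon X\to Z$ be a surjective holomorphic submersion whose fibers are the orbits of $K$. Let $\theta_1,\dots,\theta_m$ be $K$-invariant $(1,0)$-forms on $X$ that complete the pull-back of any local $(1,0)$-coframe of $Z$ to a local $(1,0)$-coframe of $X$. Then $A(X)^K=A(Z)\otimes\Lambda(\theta_1,\dots,\theta_m,\bar\theta_1,\dots,\bar\theta_m)$, and its inclusion in $A(X)$ is an $E_1$-isomorphism.
\end{corollary}

\begin{proof}
Over an open set of $Z$ with a coframe, expand a form on $X$ in the resulting coframe, which is $K$-invariant. The form is invariant if and only if its coefficients are constant on the fibers, that is, are functions on $Z$. Collecting terms writes it uniquely as $\sum\pi^*\alpha_{IJ}\,\theta_I\bar\theta_J$, and by uniqueness the local forms $\alpha_{IJ}$ glue to forms on $Z$.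
\end{proof}

For $Z$ a point, this says that the translation-invariant forms on a complex torus compute its first page. Products with tori will move a jump from one bidegree to others. Put $h^{a,b}_m=\binom ma\binom mb$, which is positive if $0\le a,b\le m$ and $0$ otherwise.

\begin{corollary}\label{cor:prod}
For a compact complex manifold $X$ and $m\ge0$,
\[
r^{p,q}(X\times T^m)=\sum_{a,b}h^{a,b}_m\,r^{p-a,q-b}(X).
\]
\end{corollary}

\begin{proof}
Apply Corollary~\ref{cor:fib} to $K=T^m$, the projection to $X$ and $\theta_j=d\tau_j$, where the $\tau_j$ are the coordinates of $T^m$. The forms $d\tau_j,d\bar\tau_j$ are closed, so $A(X)\otimes\Lambda(d\tau,d\bar\tau)$ is a direct sum of copies of $A(X)$, with $h_m^{a,b}$ copies shifted by $(a,b)$.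
\end{proof}

\begin{lemma}\label{lem:dual}
If $X$ is compact of dimension $n$, then $r^{p,q}(X)=r^{\,n-1-p,\,n-q}(X)$.
\end{lemma}

\begin{proof}
Let $\alpha\in A^{p,q}(X)$ and $\beta\in A^{n-1-p,n-q}(X)$ be $\bar\partial$-closed. The form $\alpha\wedge\beta$ has type $(n-1,n)$, so $d(\alpha\wedge\beta)=\partial(\alpha\wedge\beta)$, and Stokes' theorem gives $0=\int_X\partial\alpha\wedge\beta+(-1)^{p+q}\int_X\alpha\wedge\partial\beta$. Under Serre duality $d_1^{n-1-p,n-q}$ is therefore the transpose of $d_1^{p,q}$ up to sign.
\end{proof}

Finally we recall how complex structures are defined by forms. If $\theta_1,\dots,\theta_n,\bar\theta_1,\dots,\bar\theta_n$ is a complex coframe on a smooth manifold of real dimension $2n$, there is a unique almost complex structure whose $(1,0)$-forms are spanned by the $\theta_j$. By the Newlander--Nirenberg theorem it comes from a complex structure if each $d\theta_j$ lies in the ideal generated by $\theta_1,\dots,\theta_n$. A smooth map between complex manifolds is holomorphic if and only if it pulls $(1,0)$-forms back to $(1,0)$-forms.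

\section{Two families of nilmanifolds}\label{sec:nil}

\subsection{The family $N_t$}

Let $G$ be $\mathbb C^4$ with the product
\[
a\cdot z=\bigl(z_1+a_1,\ z_2+a_2,\ z_3+a_3+\bar a_1z_2,\ z_4+a_4-a_1(z_2+\bar z_2)\bigr).
\]
Substituting shows that $b\cdot(a\cdot z)=(b\cdot a)\cdot z$, because the extra terms $\bar a_1z_2$ and $a_1(z_2+\bar z_2)$ are additive in $a_1$ and in $z_2$. The inverse of $a$ is $(-a_1,-a_2,-a_3+\bar a_1a_2,-a_4-a_1(a_2+\bar a_2))$. So $G$ is a real Lie group. It is nilpotent, since $\{z_1=z_2=0\}$ is a central subgroup with abelian quotient. The subset $\Gamma=\mathbb Z[i]^4$ is a discrete subgroup, so it acts freely and properly discontinuously by left multiplication. The quotient $N=\Gamma\backslash G$ is compact: an element of $\Gamma$ moves $z_1,z_2$ into the unit square, and a central element then does the same for $z_3,z_4$. The forms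
\[
\omega^1=dz_1,\quad\omega^2=dz_2,\quad\omega^3=dz_3-\bar z_1\,dz_2,\quad\omega^4=dz_4+z_1(dz_2+d\bar z_2)
\]
are left-invariant: left multiplication by $a$ pulls $\omega^3$ back to $dz_3+\bar a_1dz_2-(\bar z_1+\bar a_1)dz_2$ and $\omega^4$ to $dz_4-a_1(dz_2+d\bar z_2)+(z_1+a_1)(dz_2+d\bar z_2)$. They descend to $N$, form a coframe together with their conjugates, and satisfy
\begin{equation}\label{eq:omega}
d\omega^1=d\omega^2=0,\qquad d\omega^3=\omega^{2\bar1},\qquad d\omega^4=\omega^{12}+\omega^{1\bar2}.
\end{equation}
The complex structures below are defined by forms; they are not the one given by the coordinates $z_j$.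

In the complex structure with $(1,0)$-forms $\omega^j$, we have $\partial\bar\omega^3+\bar\partial\omega^4=-\omega^{1\bar2}+\omega^{1\bar2}=0$ and $\partial\omega^4=\omega^{12}$, as in Example~\ref{ex:toy} at $t=0$. To destroy this cancellation we deform the complex structure in the variables $z_1,z_2$ only, so that $\bar\partial\omega^4$ acquires a new term and $\partial\bar\omega^3$ does not. On $N\times\mathbb C$, with coordinate $t$ on $\mathbb C$, declare
\[
dt,\qquad\varphi^1=\omega^1+t\bar\omega^2,\qquad\varphi^2=\omega^2,\qquad\varphi^3=\omega^3,\qquad\varphi^4=\omega^4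
\]
to be a basis of the $(1,0)$-forms. With their conjugates they form a coframe, because $\omega^1=\varphi^1-t\bar\varphi^2$. The forms
\[
d\varphi^1=dt\wedge\bar\omega^2,\qquad d\varphi^3=\varphi^2\wedge\bar\omega^1,\qquad
d\varphi^4=(\varphi^1-t\bar\varphi^2)\wedge(\varphi^2+\bar\varphi^2)=\varphi^{12}+\varphi^{1\bar2}+t\varphi^{2\bar2}
\]
lie in the ideal generated by the $(1,0)$-forms, and $d\varphi^2=0$. So $N\times\mathbb C$ is a complex manifold, and the projection to $t$ is a proper surjective holomorphic submersion. Its fiber $N_t$ is $N$ with the $(1,0)$-forms $\varphi^1,\dots,\varphi^4$. Since $\bar\omega^1=\bar\varphi^1-\bar t\varphi^2$, on $N_t$ we have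
\begin{equation}\label{eq:N}
d\varphi^1=d\varphi^2=0,\qquad d\varphi^3=\varphi^{2\bar1},\qquad d\varphi^4=\varphi^{12}+\varphi^{1\bar2}+t\varphi^{2\bar2}.
\end{equation}

\begin{lemma}\label{lem:Nmodel}
The inclusion of $\Lambda(\varphi^1,\dots,\varphi^4,\bar\varphi^1,\dots,\bar\varphi^4)$ in $A(N_t)$ is an $E_1$-isomorphism.
\end{lemma}

\begin{proof}
Translations in $(z_3,z_4)$ are central in $G$ and define an action of $K=T^2$ on $N$. The action map $K\times N_t\to N_t$ pulls $\varphi^1,\varphi^2$ back to themselves and $\varphi^3,\varphi^4$ back to $\varphi^3+d\tau_3$, $\varphi^4+d\tau_4$, where $\tau_3,\tau_4$ are the coordinates of $K$. So it is holomorphic, and the $\varphi^j$ are invariant. The orbits are the fibers of the projection to $Z_t=\mathbb C^2/\mathbb Z[i]^2$, which we equip with the $(1,0)$-forms $\varphi^1=d(z_1+t\bar z_2)$ and $\varphi^2=dz_2$. Then $Z_t$ is a complex torus and $N_t\to Z_t$ is a holomorphic submersion. Let $\Lambda'=\Lambda(\varphi^3,\varphi^4,\bar\varphi^3,\bar\varphi^4)$. By Corollary~\ref{cor:fib}, both $A(Z_t)\otimes\Lambda'\subset A(N_t)$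 and $R=\Lambda(\varphi^1,\varphi^2,\bar\varphi^1,\bar\varphi^2)\subset A(Z_t)$ are $E_1$-isomorphisms. By \eqref{eq:N} the differentials of the generators of $\Lambda'$ lie in $R$, so Lemma~\ref{lem:weight}, with all weights equal to $1$, applies to $R\otimes\Lambda'\subset A(Z_t)\otimes\Lambda'$.
\end{proof}

In \eqref{eq:N} we have $\bar\partial\varphi^4=(\varphi^1+t\varphi^2)\wedge\bar\varphi^2$. This suggests the generators
\[
e_1=\varphi^1+t\varphi^2,\qquad e_j=\varphi^j\ \ (j=2,3,4),\qquad f_j=\bar\varphi^j\ \ (j=1,\dots,4).
\]
Conjugating \eqref{eq:N} gives $d\bar\varphi^3=-\varphi^{1\bar2}$ and $d\bar\varphi^4=\bar\varphi^1\bar\varphi^2-\varphi^{2\bar1}-\bar t\varphi^{2\bar2}$. Hence the nonzero values of the differentials on the new generators are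
\begin{equation}\label{eq:Nef}
\begin{aligned}
\bar\partial&\colon & e_3&\mapsto e_2f_1, & e_4&\mapsto e_1f_2, & f_4&\mapsto f_1f_2,\\
\partial&\colon & e_4&\mapsto e_1e_2, & f_3&\mapsto-e_1f_2+t\,e_2f_2, & f_4&\mapsto-e_2f_1-\bar t\,e_2f_2.
\end{aligned}
\end{equation}
The elements $a=f_3$, $b=e_4$, $c_1=e_1f_2$, $c_2=e_2f_2$, $e=e_1e_2$ span a copy of the complex $D_t$ of Example~\ref{ex:toy}. It remains to see that the other generators do not cancel the jump.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
We compute in the model of Lemma~\ref{lem:Nmodel}. By \eqref{eq:Nef}, $E_1^{0,1}=\langle f_1,f_2,f_3\rangle$, and the $\bar\partial$-exact $(1,1)$-forms are $\langle e_2f_1,e_1f_2\rangle$. We have $\partial f_1=\partial f_2=0$ and $d_1[f_3]=t[e_2f_2]$, and $e_2f_2$ is not $\bar\partial$-exact. So $r^{0,1}(N_0)=0$ and $r^{0,1}(N_t)=1$ for $t\ne0$. Finally $s^{0,1}=r^{0,1}+r^{-1,1}=r^{0,1}$.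
\end{proof}

\begin{proof}[End of the proof of Proposition~\ref{prop:D}]
By \eqref{eq:Nef}, $E_1^{1,0}(N_t)=\langle e_1,e_2\rangle$ consists of closed forms, so $r^{1,0}(N_t)=0$; also $r^{0,0}(N_t)=0$, since $E_1^{0,0}$ consists of the constants. Therefore $\sum_{p+q=1}s^{p,q}(N_t)=r^{1,0}+r^{0,0}+r^{0,1}$ is $0$ at $t=0$ and $1$ for $t\ne0$.
\end{proof}

One sees directly that $N_0$ violates the hypothesis: $d_2[f_3]=[e_1e_2]$, and this class is nonzero in $E_2^{2,0}$, because no nonzero $(2,0)$-form is $\bar\partial$-exact and $d_1^{1,0}=0$.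

For use in products we need to know that no other rank drops. In \eqref{eq:Nef} the operator $\bar\partial$ is independent of $t$ and $\partial$ is continuous in $t$, so Lemma~\ref{lem:lsc} gives
\begin{equation}\label{eq:Nlsc}
r^{i,j}(N_t)\ge r^{i,j}(N_0)\qquad\text{for all $(i,j)$ and all $t$ near $0$.}
\end{equation}

\subsection{The family $Y_t$}

By Corollary~\ref{cor:prod}, products with tori carry the jump in bidegree $(0,1)$ to bidegrees $(p,q)$ with $q\ge1$ only. For $q=0$ we need a second example, with a holomorphic $1$-form that is closed only for $t=0$. In $N_t$ the differential $d_2[f_3]=[e_1e_2]$ was replaced by a $d_1$ with the same source; we now replace it by a $d_1$ with the same target, at the cost of one more dimension.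

Let $Y=N\times T$ and $\omega^5=dz_5$, where $z_5$ is the coordinate of $T$. On $Y\times\mathbb C$ take the $(1,0)$-forms $dt$, $\varphi^j=\omega^j$ for $j\le4$, and $\varphi^5=\omega^5+t\bar\omega^3$. With their conjugates they form a coframe, because $\omega^5=\varphi^5-t\bar\varphi^3$. By \eqref{eq:omega} and $d\varphi^5=dt\wedge\bar\omega^3-t\,\omega^{1\bar2}$ the structure is integrable. The projection to $t$ is a complex analytic family with $5$-dimensional fibers $Y_t$, on which
\[
d\varphi^1=d\varphi^2=0,\qquad d\varphi^3=\varphi^{2\bar1},\qquad d\varphi^4=\varphi^{12}+\varphi^{1\bar2},\qquad d\varphi^5=-t\varphi^{1\bar2}.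
\]
Translations in $(z_3,z_4,z_5)$ define an action of $\mathbb C^3/\mathbb Z[i]^3$. The action map pulls $\varphi^5$ back to $\varphi^5+d\tau_5+t\,d\bar\tau_3$, so it is holomorphic when this group is given the structure of a complex torus with $(1,0)$-forms $d\tau_3$, $d\tau_4$, $d\tau_5+t\,d\bar\tau_3$. The orbits are the fibers of $Y_t\to Z_0$, and the differentials of $\varphi^3,\varphi^4,\varphi^5$ and their conjugates lie in $\Lambda(\varphi^1,\varphi^2,\bar\varphi^1,\bar\varphi^2)$. These are the facts used in the proof of Lemma~\ref{lem:Nmodel}, so $\Lambda(\varphi^1,\dots,\varphi^5,\bar\varphi^1,\dots,\bar\varphi^5)\subset A(Y_t)$ is an $E_1$-isomorphism.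

The form $e_5=\varphi^5+t\varphi^4$ satisfies $de_5=t\varphi^{12}$, so it is holomorphic. With $e_j=\varphi^j$ for $j\le4$ and $f_j=\bar\varphi^j$ for $j\le5$, the nonzero values on generators are
\begin{equation}\label{eq:Yef}
\begin{aligned}
\bar\partial&\colon\quad e_3\mapsto e_2f_1,\quad e_4\mapsto e_1f_2,\quad f_4\mapsto f_1f_2,\\
\partial&\colon\quad e_4\mapsto e_1e_2,\quad e_5\mapsto t\,e_1e_2,\quad f_3\mapsto-e_1f_2,\quad f_4\mapsto-e_2f_1,\quad f_5\mapsto\bar t\,e_2f_1.
\end{aligned}
\end{equation}
Thus $E_1^{1,0}=\langle e_1,e_2,e_5\rangle$ and $d_1e_5=t\,e_1e_2$, and $E_1^{2,0}$ is a subspace of the $(2,0)$-forms. Together with Lemma~\ref{lem:lsc} this gives, for $t\ne0$ near $0$,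
\begin{equation}\label{eq:Y}
r^{1,0}(Y_0)=0,\qquad r^{1,0}(Y_t)=1,\qquad r^{i,j}(Y_t)\ge r^{i,j}(Y_0)\ \text{ for all }(i,j).
\end{equation}

\subsection{All bidegrees}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
On a compact complex manifold $E_1^{0,0}$ consists of the holomorphic functions, which are locally constant. So $r^{0,0}=s^{0,0}=0$ for every family.

Consider the families $N_t\times T^m$ and $Y_t\times T^m$. Expand $r^{p,q}$ by Corollary~\ref{cor:prod} at $t$ and at $0$ and subtract. By \eqref{eq:Nlsc} and \eqref{eq:Y} each term of the difference is nonnegative for $t$ near $0$. Keeping only the term with $r^{0,1}(N_t)$, respectively $r^{1,0}(Y_t)$, we find for small $t\ne0$ and all $(p,q)$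
\begin{equation}\label{eq:jump}
\begin{aligned}
r^{p,q}(N_t\times T^m)-r^{p,q}(N_0\times T^m)&\ge h_m^{p,q-1},\\
r^{p,q}(Y_t\times T^m)-r^{p,q}(Y_0\times T^m)&\ge h_m^{p-1,q}.
\end{aligned}
\end{equation}
If $q\ge1$, the first right side is positive for $m\ge\max(p,q-1)$. If $q=0$ and $p\ge1$, the second is positive for $m\ge p-1$. So for each $(p,q)\ne(0,0)$ there is a family in which $r^{p,q}$ is larger at all small $t\ne0$ than at $0$. In the same family $r^{p-1,q}$ does not decrease, by \eqref{eq:jump} for $(p-1,q)$, so $s^{p,q}$ also increases.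
\end{proof}

\section{A family of threefolds}\label{sec:three}

To reach dimension $3$ we use a tower of two elliptic bundles over a curve. We first compute $d_1$ for such a tower from its structure equations. The result shows which property the curves must have, and we then construct the curves and the bundles.

For a compact connected Riemann surface $C$ let $H^{1,0}=H^{1,0}(C)$ be the space of holomorphic $1$-forms and $H^{0,1}=\overline{H^{1,0}}$. We use three facts from Hodge theory and Serre duality.
\begin{itemize}
\item[(H1)] $A^{0,1}(C)=H^{0,1}\oplus\bar\partial A^{0,0}(C)$ and, by conjugation, $A^{1,0}(C)=H^{1,0}\oplus\partial A^{0,0}(C)$.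
\item[(H2)] The $2$-forms of integral $0$ form the space $\bar\partial A^{1,0}(C)=\partial A^{0,1}(C)$.
\item[(H3)] Every class in $H^1(C,\mathbb C)$ has a unique representative $\kappa+\bar\lambda$ with $\kappa,\lambda\in H^{1,0}$.
\end{itemize}
For $\mu,\nu\in H^{1,0}$ put $(\mu,\nu)=\int_C\mu\wedge\bar\nu$; then $(\mu,\mu)\ne0$ for $\mu\ne0$.

\subsection{Towers of elliptic bundles over a curve}

\begin{proposition}\label{prop:tower}
Let $C$ be a compact connected Riemann surface, and let $S\to C$ and $X\to S$ be holomorphic principal $T$-bundles. Let $u\in A^{1,0}(S)$ and $v\in A^{1,0}(X)$ be $T$-invariant forms whose restrictions to the fibers are nowhere zero. Suppose that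
\begin{equation}\label{eq:tower}
du=\Omega,\qquad dv=(\kappa+\bar\lambda)\wedge u,
\end{equation}
where $\Omega$ is a real $2$-form on $C$ with $\int_C\Omega=1$ and $\kappa,\lambda\in H^{1,0}$ are nonzero. Then $r^{0,2}(X)=r^{2,1}(X)$ is $0$ if $\kappa,\lambda$ are linearly dependent and $1$ otherwise, and $r^{i,j}(X)=0$ for all other $(i,j)$.
\end{proposition}

\begin{proof}
\emph{Step 1: reduction to the curve.} Conjugating \eqref{eq:tower} gives $d\bar u=\Omega$ and $d\bar v=(\bar\kappa+\lambda)\wedge\bar u$. Let $\Lambda=\Lambda(u,\bar u,v,\bar v)$. By Corollary~\ref{cor:fib}, $A(S)\otimes\Lambda(v,\bar v)\subset A(X)$ and $R=A(C)\otimes\Lambda(u,\bar u)\subset A(S)$ are $E_1$-isomorphisms. Since $dv,d\bar v\in R$, Lemma~\ref{lem:weight} shows that $A(C)\otimes\Lambda\subset A(S)\otimes\Lambda(v,\bar v)$ is one as well.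

\emph{Step 2: replacing $A(C)$ by its cohomology.} On a torus the invariant forms are a finite-dimensional subalgebra. Here the product of two forms in $H^{1,0}\oplus H^{0,1}$ need not be a multiple of $\Omega$, so we pass to a subalgebra and then to a quotient. Let $\mathcal B=\ker\partial$ and $\mathcal J=\operatorname{im}\partial$ in $A(C)$. Then $\mathcal B$ is a subalgebra, $\mathcal J$ is an ideal of $\mathcal B$, both are stable under $\bar\partial$, and
\[
\mathcal B=\mathbb C\oplus A^{1,0}(C)\oplus H^{0,1}\oplus A^{1,1}(C),\qquad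
\mathcal J=\partial A^{0,0}(C)\oplus\partial A^{0,1}(C).
\]
The inclusion $\mathcal B\subset A(C)$ is an $E_1$-isomorphism: in bidegrees $(1,j)$ it is an equality, and in bidegrees $(0,j)$ the cohomology of $A(C)$ is $\mathbb C\oplus H^{0,1}$ by (H1). The ideal $\mathcal J$ is $\bar\partial$-acyclic: by (H1) the space $\partial A^{0,0}(C)$ is a complement to $H^{1,0}=\ker\bar\partial$ in $A^{1,0}(C)$, so $\bar\partial$ maps it bijectively onto $\bar\partial A^{1,0}(C)$, which is $\partial A^{0,1}(C)$ by (H2). Hence the projection onto
\[
H=\mathcal B/\mathcal J=\mathbb C\oplus H^{1,0}\oplus H^{0,1}\oplus\mathbb C\,\Omega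
\]
is an $E_1$-isomorphism; here $\Omega$ also denotes the class of $\Omega$. On $H$ both differentials vanish, $\mu\bar\nu=(\mu,\nu)\Omega$ by (H2), and all products $\mu\nu$, $\bar\mu\bar\nu$, $\mu\Omega$, $\bar\nu\Omega$ are $0$.

The coefficients $\Omega,\kappa,\lambda,\bar\kappa,\bar\lambda$ lie in $\mathcal B$, so $\mathcal B\otimes\Lambda$ and $\mathcal J\otimes\Lambda$ are stable under $\partial$ and $\bar\partial$. Give $u,\bar u$ the weight $1$ and $v,\bar v$ the weight $2$. By Lemma~\ref{lem:weight} the maps $A(C)\otimes\Lambda\supset\mathcal B\otimes\Lambda\to M:=H\otimes\Lambda$ are $E_1$-isomorphisms. So $r^{i,j}(X)$ can be computed in $M$, where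
\[
\begin{aligned}
\bar\partial u&=\Omega, & \bar\partial\bar u&=0, & \bar\partial v&=\bar\lambda u, & \bar\partial\bar v&=\bar\kappa\bar u,\\
\partial u&=0, & \partial\bar u&=\Omega, & \partial v&=\kappa u, & \partial\bar v&=\lambda\bar u.
\end{aligned}
\]
Below, $\mu$ and $\nu$ run through $H^{1,0}$.

\emph{Step 3: $\bar\partial$ on $M^{1,1}$.} The space $M^{1,1}$ is spanned by $\Omega$, $\mu\bar u$, $\bar\nu u$, $\bar\nu v$, $\mu\bar v$, $u\bar u$, $u\bar v$, $v\bar u$, $v\bar v$. The first four types are killed by $\bar\partial$, because $\bar\partial(\bar\nu u)=-\bar\nu\Omega=0$ and $\bar\partial(\bar\nu v)=-\bar\nu\bar\lambda u=0$. For the others,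
\[
\begin{gathered}
\bar\partial(\mu\bar v)=-(\mu,\kappa)\,\Omega\bar u,\qquad
\bar\partial(u\bar u)=\Omega\bar u,\qquad
\bar\partial(u\bar v)=\Omega\bar v+\bar\kappa\,u\bar u,\\
\bar\partial(v\bar u)=\bar\lambda\,u\bar u,\qquad
\bar\partial(v\bar v)=\bar\lambda\,u\bar v+\bar\kappa\,v\bar u.
\end{gathered}
\]
The last four forms are linearly independent: compare in turn the coefficients of the monomials $u\bar v$, $\bar v$, $u\bar u$, $\bar u$ of $\Lambda$, and use $\lambda\ne0$. Therefore
\begin{align}
\bar\partial M^{1,1}&=\langle\,\Omega\bar u,\ \Omega\bar v+\bar\kappa u\bar u,\ \bar\lambda u\bar u,\ \bar\lambda u\bar v+\bar\kappa v\bar u\,\rangle,\label{eq:im}\\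
\ker\bar\partial|_{M^{1,1}}&=\langle\,\Omega,\ \mu\bar u,\ \bar\nu u,\ \bar\nu v,\ \mu\bar v+(\mu,\kappa)u\bar u\,\rangle.\label{eq:ker}
\end{align}

\emph{Step 4: the bidegree $(0,2)$.} The space $M^{0,2}$ is spanned by $\bar\nu\bar u$, $\bar\nu\bar v$, $\bar u\bar v$. These are $\bar\partial$-closed, since $\bar\nu\bar\kappa=0$ and $\bar u\bar\kappa\bar u=0$. We have
\[
\partial(\bar\nu\bar u)=-\bar\nu\Omega=0,\qquad
\partial(\bar\nu\bar v)=-\bar\nu\lambda\bar u=(\lambda,\nu)\,\Omega\bar u,\qquad
\partial(\bar u\bar v)=\Omega\bar v-\bar u\lambda\bar u=\Omega\bar v.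
\]
By \eqref{eq:im} the image of $d_1^{0,2}$ is spanned by $[\Omega\bar v]$. If $\Omega\bar v$ is a combination of the four forms in \eqref{eq:im}, comparing coefficients shows that the first and the fourth do not occur, that the second has coefficient $1$, and that $\bar\kappa+c\bar\lambda=0$, where $c$ is the coefficient of the third. Conversely such a $c$ makes $\Omega\bar v$ exact. So $r^{0,2}=0$ if $\kappa\in\mathbb C\lambda$ and $r^{0,2}=1$ otherwise.

\emph{Step 5: the other bidegrees.}
\begin{itemize}
\item $r^{0,0}=0$, since $M^{0,0}=\mathbb C$.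
\item $r^{0,1}=0$. Since $\bar\partial\bar v=\bar\kappa\bar u\ne0$, we get $E_1^{0,1}=\langle\bar\nu,\bar u\rangle$, and $\partial\bar\nu=0$, $\partial\bar u=\Omega=\bar\partial u$.
\item $r^{0,3}=0$. The space $M^{0,3}$ is spanned by the $\bar\nu\bar u\bar v$, and $\partial(\bar\nu\bar u\bar v)=-\bar\nu\,\Omega\bar v=0$.
\item $r^{1,0}=0$. The forms $\bar\partial u=\Omega$ and $\bar\partial v=\bar\lambda u$ are independent, so $E_1^{1,0}=H^{1,0}$, on which $\partial=0$.
\item $r^{1,1}=0$. On the generators in \eqref{eq:ker} we find $\partial\Omega=0$, $\partial(\mu\bar u)=-\mu\Omega=0$, $\partial(\bar\nu u)=0$, $\partial(\bar\nu v)=-\bar\nu\kappa u=(\kappa,\nu)\,\Omega u$, and $\partial(\mu\bar v+(\mu,\kappa)u\bar u)=-\mu\lambda\bar u-(\mu,\kappa)\,u\Omega=-(\mu,\kappa)\,\Omega u$. All these are multiples of $\Omega u$, which is $\bar\partial$-exact because $\bar\partial(\lambda v)=-(\lambda,\lambda)\,\Omega u$.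
\end{itemize}
Lemma~\ref{lem:dual} with $n=3$ gives $r^{2,j}=r^{0,3-j}$, $r^{1,2}=r^{1,1}$ and $r^{1,3}=r^{1,0}$, and $r^{3,j}=0$ because $E_1^{4,j}=0$.
\end{proof}

The hypothesis $\kappa\ne0$ was used for $r^{0,1}$ only; if $\kappa=0\ne\lambda$, then $d_1[\bar v]=[\lambda\bar u]\ne0$, since $\bar\partial M^{1,0}=\langle\Omega,\bar\lambda u\rangle$.

We want a family of towers in which $\kappa_t,\lambda_t$ are dependent exactly at $t=0$. On an elliptic curve any two holomorphic $1$-forms are dependent, so we take curves of genus $2$. In the construction below, the transition functions of $X\to S$ involve multiplication on $T$ by elements of $\mathbb Z[i]$, and the class of $\kappa_t+\bar\lambda_t$ is a fixed class $a\in H^1(C_t,\mathbb Z[i])$. What varies is the Hodge decomposition (H3) of this class.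

\subsection{Curves of genus $2$}

Let $P_t(x)=(x^2-1)(x^2-4)(x^2-9)+tx$, with $t$ in a disc $B$ around $0$ so small that $P_t$ has six distinct roots. Glue the closed submanifolds
\[
V_0=\{y^2=P_t(x)\},\qquad V_\infty=\{\tilde y^2=\tilde x^6P_t(1/\tilde x)\}
\]
of $\mathbb C^2\times B$ along $x\ne0$, $\tilde x\ne0$ by $\tilde x=1/x$, $\tilde y=y/x^3$. This gives the family $\mathcal C\to B$ of the hyperelliptic curves $C_t$ of genus $2$; each has two points at infinity, $\tilde x=0$, $\tilde y=\pm1$. The forms
\[
\eta^1_t=\frac{x\,dx}{y}=-\frac{d\tilde x}{\tilde y},\qquad \eta^2_t=\frac{dx}{y}=-\frac{\tilde x\,d\tilde x}{\tilde y}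
\]
are holomorphic on $C_t$ (at $y=0$ use $dx/y=2\,dy/P_t'(x)$) and form a basis of $H^{1,0}(C_t)$. As $B$ is a disc, the family is smoothly trivial, and the inclusions $C_t\subset\mathcal C$ are homotopy equivalences. We use them to identify $H^1(C_t)=H^1(\mathcal C)=H^1(C_0)$ with coefficients in $\mathbb Z$, $\mathbb Z[i]$ or $\mathbb C$. In particular $H^{1,0}(C_t)$ becomes a moving plane in the fixed space $H^1(C_0,\mathbb C)$. The cup product is $[\alpha]\cdot[\beta]=\int_{C_0}\alpha\wedge\beta$.

Since $P_0$ is even, $C_0$ has the involution $\sigma(x,y)=(-x,y)$. It fixes $\eta_0^1$ and changes the sign of $\eta_0^2$, so the eigenspaces of $\sigma^*$ on $H^1(C_0,\mathbb C)$ are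
\[
H^+=\langle\eta_0^1,\overline{\eta_0^1}\rangle,\qquad H^-=\langle\eta_0^2,\overline{\eta_0^2}\rangle.
\]
The cup product is nondegenerate and $\sigma^*$-invariant. Invariance gives $H^+\cdot H^-=0$, and then $H^+=(H^-)^\perp$ by counting dimensions. The plane $H^+$ meets $H^{1,0}(C_0)$ in a line. If the perturbation of $P_0$ were even in $x$, then $\sigma$ would act on $\mathcal C$ and $\eta_t^1$ would lie in $H^+$ for all $t$; the odd term $tx$ is there to prevent this.

\begin{lemma}\label{lem:period}
After shrinking $B$, we have $H^{1,0}(C_t)\cap H^+\ne0$ if and only if $t=0$.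
\end{lemma}

\begin{proof}
Put $n_1=[\eta_0^2]$, $n_2=[\overline{\eta_0^2}]$ and $m_{jk}(t)=[\eta_t^j]\cdot n_k$. A combination of $[\eta_t^1]$ and $[\eta_t^2]$ lies in $H^+$ if and only if it is orthogonal to $n_1$ and $n_2$. So $H^{1,0}(C_t)\cap H^+\ne0$ if and only if $\Delta(t)=\det(m_{jk}(t))$ vanishes. We show that $\Delta$ is holomorphic with a simple zero at $0$.

\emph{The classes $[\eta_t^j]$ are holomorphic in $t$.} Let $W\subset C_0$ be the set of the six points with $y=0$. Near each of them $y$ is a local coordinate. Let $U$ be the complement of small closed discs $|y|\le\epsilon$ around these points, and let $\delta_1,\dots,\delta_4$ be loops in $U$ that generate $H_1(C_0,\mathbb Z)$. A class in $H^1(C_0,\mathbb C)$ is determined by its periods over the $\delta_k$. The function $x/P_0(x)$ is holomorphic on $C_0\setminus W$, including the points at infinity, and bounded on $U$. For small $t$ let $\rho_t=(1+tx/P_0(x))^{1/2}$ be the branch near $1$, and define $\Phi_t\colon U\to C_t$ by $(x,y)\mapsto(x,\rho_ty)$, that is, $(\tilde x,\tilde y)\mapsto(\tilde x,\rho_t\tilde y)$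 near infinity. The loop $\Phi_t\circ\delta_k$ is homotopic in $\mathcal C$ to $\delta_k$ through the loops $\Phi_{\theta t}\circ\delta_k$, $0\le\theta\le1$. So the period of $[\eta_t^j]$ over $\delta_k$ is $\int_{\delta_k}\Phi_t^*\eta_t^j=\int_{\delta_k}\rho_t^{-1}\eta_0^j$. This is holomorphic in $t$. Since $\frac{d}{dt}\big|_{0}\rho_t^{-1}=-x/(2y^2)$, the derivative $\dot\eta$ of $[\eta_t^1]$ at $t=0$ has the same periods over the $\delta_k$ as the form
\[
\vartheta=-\frac{x^2\,dx}{2y^3}=\frac{\tilde x^5\,d\tilde x}{2\tilde y^3},
\]
which is holomorphic on $C_0\setminus W$.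

\emph{The derivative of $\Delta$.} We have $m_{11}(0)=m_{12}(0)=0$ because $\eta_0^1\in H^+$, while $m_{21}(0)=0$ and $m_{22}(0)=(\eta_0^2,\eta_0^2)\ne0$. Hence $\Delta(0)=0$ and $\Delta'(0)=m_{11}'(0)\,m_{22}(0)$, and we must show that $m_{11}'(0)=\dot\eta\cdot[\eta_0^2]$ is nonzero.

\emph{A residue computation.} The form $\vartheta$ has poles on $W$, so we first replace it by a smooth representative. Near the point of $W$ with $x=e$, the function $x$ is even in $y$, and $x=e+y^2/P_0'(e)+O(y^4)$. Therefore
\[
\eta_0^2=\Bigl(\frac{2}{P_0'(e)}+O(y^2)\Bigr)dy,\qquad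
\vartheta=\Bigl(-\frac{e^2}{P_0'(e)}+O(y^2)\Bigr)\frac{dy}{y^2}.
\]
So $\vartheta$ has no residue, and $\vartheta=dg$ on the disc, with $g=\frac{e^2}{P_0'(e)}y^{-1}+(\text{holomorphic})$. Let $\chi$ be a smooth function with support in the open discs $|y|<\epsilon$ and equal to $1$ near $W$. The form $\tilde\vartheta=\vartheta-d(\chi g)$ vanishes near $W$, so it extends to a smooth closed form on $C_0$. It agrees with $\vartheta$ on $U$, so $[\tilde\vartheta]=\dot\eta$. Off $W$ we have $\vartheta\wedge\eta_0^2=0$ by type, so $\tilde\vartheta\wedge\eta_0^2=-d(\chi g\,\eta_0^2)$. Stokes' theorem on the complement of very small discs around $W$ gives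
\[
\dot\eta\cdot[\eta_0^2]=2\pi i\sum_W\operatorname{Res}(g\,\eta_0^2)=2\pi i\sum_{e=\pm1,\pm2,\pm3}\frac{2e^2}{P_0'(e)^2}.
\]
Each term of the last sum is positive, since $e\ne0$ and $P_0'(e)$ are real. So $\Delta'(0)\ne0$, and $0$ is the only zero of $\Delta$ in a smaller disc.
\end{proof}

\begin{lemma}\label{lem:class}
There is a class $a\in H^1(\mathcal C,\mathbb Z[i])$ with the following property. If $\kappa_t+\bar\lambda_t$ is its representative on $C_t$ as in \emph{(H3)}, then $\kappa_t\ne0\ne\lambda_t$ for all $t\in B$, and $\kappa_t,\lambda_t$ are linearly dependent if and only if $t=0$.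
\end{lemma}

\begin{proof}
The classes $c+\sigma^*c$ with $c\in H^1(C_0,\mathbb Z)$ span $H^+$, so $H^+$ has a basis $a_1,a_2$ of integral classes. Put $a=a_1+ia_2$. On $C_t$ the real class $a_j$ is represented by $a_j'+\overline{a_j'}$ with $a_j'\in H^{1,0}(C_t)$, so $\kappa_t=a_1'+ia_2'$ and $\lambda_t=a_1'-ia_2'$. These are dependent if and only if $a_1',a_2'$ are dependent, that is, if and only if some nonzero element of $H^+$ has type $(0,1)$ on $C_t$. Since $H^+$ is stable under conjugation, Lemma~\ref{lem:period} shows that this happens exactly for $t=0$. For $t\ne0$ independence implies $\kappa_t\ne0\ne\lambda_t$. For $t=0$ we have $a_j'=\zeta_j\eta_0^1$ with $\zeta_j\ne0$, and $\kappa_0,\lambda_0\ne0$ unless $\zeta_1=\pm i\zeta_2$. In that case replace $a_1$ by $2a_1$.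
\end{proof}

\subsection{The bundles}

We build the tower once over the total space $\mathcal C$, so that it is automatically a holomorphic family. Let $\mathcal O(T)$ be the sheaf of holomorphic maps to $T$. It is a sheaf of $\mathbb Z[i]$-modules, since multiplication by an element of $\mathbb Z[i]$ preserves the lattice. For a section $\ell$ of $\mathcal O(T)$, the differential $d\ell$ of a local lift to $\mathbb C$ is a well-defined holomorphic $1$-form. Sections $\ell_{ij}$ on the overlaps $U_{ij}=U_i\cap U_j$ of an open cover with $\ell_{ij}+\ell_{jk}=\ell_{ik}$ define a holomorphic principal $T$-bundle, by gluing the $U_i\times T$ via $z_i=z_j+\ell_{ij}$. \v Cech cochains are indexed by all ordered tuples.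

\emph{The cover.} Let $D\subset\mathcal C$ be the section $\tilde x=0$, $\tilde y=1$, and $V'=\{\operatorname{Re}\tilde y>0\}\subset V_\infty$; on $V'$ the function $\tilde x$ vanishes exactly along $D$. Let $\gamma$ be a closed $1$-form on $\mathcal C$ representing the class $a$ of Lemma~\ref{lem:class}. Its periods lie in $\mathbb Z[i]$, so integration from a base point gives a smooth map $\mathcal C\to T$. Choose an open cover $(U_i)$ of $\mathcal C$ such that this map lifts to a smooth function $H_i\colon U_i\to\mathbb C$ and each $U_i$ that meets $D$ lies in $V'$. Then $dH_i=\gamma$, and $a_{ij}=H_j-H_i$ is a locally constant function with values in $\mathbb Z[i]$, with $a_{ij}+a_{jk}=a_{ik}$. Put $f_i=\tilde x$ if $U_i$ meets $D$ and $f_i=1$ otherwise. When the cover is refined, all these data are restricted.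

\emph{The first bundle.} The functions $f_j/f_i$ are holomorphic without zeros on $U_{ij}$, so $\ell_{ij}=\frac1{2\pi i}\log(f_j/f_i)$ is a well-defined section of $\mathcal O(T)$ and $\ell_{ij}+\ell_{jk}=\ell_{ik}$. Let $\mathcal S\to\mathcal C$ be the principal $T$-bundle with fiber coordinates $z_i=z_j+\ell_{ij}$.

\emph{The second bundle.} To obtain $dv=(\kappa+\bar\lambda)\wedge u$, the natural transition functions on $\mathcal S$ are $a_{ij}z_j$. They fail to be a cocycle by
\[
a_{ij}z_j+a_{jk}z_k-a_{ik}z_k=a_{ij}(z_j-z_k)=a_{ij}\ell_{jk},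
\]
which is defined on $\mathcal C$. It is a $2$-cocycle in $\mathcal O(T)$:
\[
a_{jk}\ell_{kl}-a_{ik}\ell_{kl}+a_{ij}\ell_{jl}-a_{ij}\ell_{jk}=-a_{ij}\ell_{kl}+a_{ij}\ell_{kl}=0.
\]
We claim that $H^2(\mathcal C,\mathcal O(T))=0$. The exact sequence $0\to\mathbb Z[i]\to\mathcal O\to\mathcal O(T)\to0$ places this group between $H^2(\mathcal C,\mathcal O)$ and $H^3(\mathcal C,\mathbb Z[i])$. The latter is $H^3(C_0,\mathbb Z[i])=0$. For the former, $V_0$, $V_\infty$ and $V_0\cap V_\infty$ are closed submanifolds of $\mathbb C^2\times B$ or $\mathbb C^*\times\mathbb C\times B$, hence Stein, and $\mathcal O$ has no cohomology in positive degree on a Stein manifold. The Mayer--Vietoris sequence $H^1(V_0\cap V_\infty,\mathcal O)\to H^2(\mathcal C,\mathcal O)\to H^2(V_0,\mathcal O)\oplus H^2(V_\infty,\mathcal O)$ gives $H^2(\mathcal C,\mathcal O)=0$.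

So, after refining the cover, there are sections $c_{ij}$ of $\mathcal O(T)$ on $U_{ij}$ with $a_{ij}\ell_{jk}=c_{ij}+c_{jk}-c_{ik}$. Then $a_{ij}z_j-c_{ij}$ is a $1$-cocycle on $\mathcal S$. Let $\mathcal X\to\mathcal S$ be the principal $T$-bundle with fiber coordinates $w_i=w_j+a_{ij}z_j-c_{ij}$. The composition $\mathcal X\to\mathcal S\to\mathcal C\to B$ is a proper surjective holomorphic submersion, and its fibers are compact threefolds $X_t\to S_t\to C_t$.

\begin{lemma}\label{lem:conn}
For each $t\in B$ the tower $X_t\to S_t\to C_t$ carries forms $u,v$ as in Proposition~\ref{prop:tower}, with $\kappa=\kappa_t$ and $\lambda=\lambda_t$.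
\end{lemma}

\begin{proof}
Fix $t$, write $C=C_t$, restrict all data to $C$, and fix a real $2$-form $\Omega$ on $C$ with $\int_C\Omega=1$. If $\psi_{ij}\in A^{1,0}(U_{ij})$ satisfy $\psi_{ij}+\psi_{jk}=\psi_{ik}$ and $(\chi_k)$ is a partition of unity subordinate to the cover, then $\psi_i=\sum_k\chi_k\psi_{ik}$ satisfies $\psi_i-\psi_j=\psi_{ij}$. We also use that $d=\bar\partial$ on $(1,0)$-forms on a curve.

\emph{The form $u$.} Choose $\xi_i\in A^{1,0}(U_i)$ with $\xi_i-\xi_j=-d\ell_{ij}$. Since $dz_i-dz_j=d\ell_{ij}$, the form $u=dz_i+\xi_i$ is global on $S_t$, and $du=\Omega'$, where $\Omega'=d\xi_i$ is a global $2$-form on $C$. To compute its integral, note that $\xi_i-\frac1{2\pi i}df_i/f_i$ is a global form on the complement of the point $D\cap C$, with differential $\Omega'$. At this point $\tilde x$ is a local coordinate, and Stokes' theorem on the complement of the disc $|\tilde x|<\epsilon$ gives $\int_C\Omega'=\frac1{2\pi i}\oint d\tilde x/\tilde x=1$ as $\epsilon\to0$. By (H2), $\Omega-\Omega'=\bar\partial\mu$ with $\mu\in A^{1,0}(C)$. Replacing $\xi_i$ by $\xi_i+\mu$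 we obtain $du=\Omega$.

\emph{The form $v$.} On $C$ we have $\gamma=\kappa_t+\bar\lambda_t+dh$ for a smooth function $h$. Put $h_i=H_i-h$, so that $dh_i=\kappa_t+\bar\lambda_t$ and $h_j-h_i=a_{ij}$. For $\beta_i=dw_i+h_i\,dz_i$ we compute
\[
\beta_i-\beta_j=a_{ij}\,dz_j-dc_{ij}+h_i(dz_j+d\ell_{ij})-h_j\,dz_j=-dc_{ij}+h_i\,d\ell_{ij}.
\]
The right side is a $(1,0)$-form on $U_{ij}\subset C$, and the left side shows that it is a cocycle. Choose $\zeta_i\in A^{1,0}(U_i)$ with $\zeta_i-\zeta_j=dc_{ij}-h_i\,d\ell_{ij}$. Then $v'=\beta_i+\zeta_i$ is a global $(1,0)$-form on $X_t$, and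
\[
dv'=dh_i\wedge dz_i+d\zeta_i=(\kappa_t+\bar\lambda_t)\wedge u+\Theta,\qquad\Theta=d\zeta_i-(\kappa_t+\bar\lambda_t)\wedge\xi_i.
\]
The local $2$-forms $\Theta$ on the $U_i$ agree on overlaps, because the other terms of this equation are global. By (H2), $\Theta=c\,\Omega+\bar\partial\mu'$ with $c=\int_C\Theta$ and $\mu'\in A^{1,0}(C)$. The form $v=v'-cu-\mu'$ satisfies $dv=(\kappa_t+\bar\lambda_t)\wedge u$. Finally, $u$ is invariant under translation of $z_i$ and restricts to $dz_i$ on the fibers of $S_t\to C$, and $v$ is invariant under translation of $w_i$ and restricts to $dw_i$ on the fibers of $X_t\to S_t$.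
\end{proof}

\subsection{Proof of Theorem~\ref{thm:C}}

(a) The Fr\"olicher spectral sequence degenerates at $E_1$ for compact curves, by Hodge theory, and for compact complex surfaces (Kodaira; see \cite[Thm.~IV.2.8]{BHPV}). So $d_1=0$.

(b) Let $\varepsilon(0)=0$ and $\varepsilon(t)=1$ for $t\ne0$. By Proposition~\ref{prop:tower} and Lemmas~\ref{lem:class} and~\ref{lem:conn}, $r^{0,2}(X_t)=r^{2,1}(X_t)=\varepsilon(t)$, and all other $r^{i,j}(X_t)$ vanish. Corollary~\ref{cor:prod} gives
\[
r^{p,q}(X_t\times T^{n-3})=\varepsilon(t)\,\bigl(h_{n-3}^{p,q-2}+h_{n-3}^{p-2,q-1}\bigr).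
\]
The first term in the bracket is positive exactly on the first rectangle in $R_n$, and the second exactly on the second rectangle. So $r^{p,q}$ is $0$ at $t=0$ and positive elsewhere if $(p,q)\in R_n$, and the same holds for $s^{p,q}=r^{p,q}+r^{p-1,q}$ if $(p,q)$ or $(p-1,q)$ lies in $R_n$. The pair $(0,2)$ lies in the first rectangle for all $n\ge3$.

(c) Let $n\ge5$ and $0\le p\le n-1$. For $2\le q\le n-2$ the conditions $p\le n-3$ and $p\ge2$ cover all $p$, so $(p,q)\in R_n$. For $q=1$ the set $R_n$ misses only $p=0,1$, and for $q=n-1$ only $p=n-2,n-1$. By \eqref{eq:jump} with $m=n-4\ge1$, the functions $r^{0,1}$ and $r^{1,1}$ jump up at $0$ in the family $N_t\times T^{n-4}$. By Lemma~\ref{lem:dual} they equal $r^{n-1,n-1}$ and $r^{n-2,n-1}$. \qed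

\section{Bidegrees in a fixed dimension}\label{sec:fixed}

Fix the dimension $n\ge3$ of the fibers. The rank $r^{p,q}$ can be nonzero only for $0\le p\le n-1$, $0\le q\le n$, and Lemma~\ref{lem:dual} makes this rectangle symmetric under $(p,q)\mapsto(n-1-p,n-q)$; we call the image the dual bidegree.

At the four corners $r^{p,q}=0$ for every compact $X$. For $(0,0)$ this was shown in the proof of Theorem~\ref{thm:B}. If $\beta$ is a holomorphic $(n-1)$-form, then $d\beta$ is a holomorphic $n$-form with $\int_Xd\beta\wedge\overline{d\beta}=\int_Xd(\beta\wedge\overline{d\beta})=0$, so $d\beta=0$ and $r^{n-1,0}=0$. The corners $(n-1,n)$ and $(0,n)$ are dual to these.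

For $n\ge5$, Theorem~\ref{thm:C}(c) covers the rows $1\le q\le n-1$. By \eqref{eq:jump} the family $Y_t\times T^{n-5}$ gives failure for $(p,0)$ with $1\le p\le n-4$, hence also for the dual bidegrees. For $n=4$ we have $R_4$ and, from Theorem~\ref{thm:A}, the bidegree $(0,1)$ and its dual $(3,3)$. For $n=3$ we have $R_3=\{(0,2),(2,1)\}$. The bidegrees in which upper semi-continuity of $r^{p,q}$ in relative dimension $n$ is not decided in this paper are therefore:
\begin{itemize}
\item for $n\ge5$: $(n-3,0)$, $(n-2,0)$ and their duals $(2,n)$, $(1,n)$;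
\item for $n=4$: $(1,1)$, $(1,0)$, $(2,0)$ and their duals $(2,3)$, $(2,4)$, $(1,4)$;
\item for $n=3$: $(0,1)$, $(1,1)$, $(1,0)$ and their duals $(2,2)$, $(1,2)$, $(1,3)$.
\end{itemize}
Figure~\ref{fig:n5} shows the case $n=5$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.7]
\foreach \i in {0,...,5} \draw[gray] (\i-0.5,-0.5) -- (\i-0.5,5.5);
\foreach \j in {0,...,6} \draw[gray] (-0.5,\j-0.5) -- (4.5,\j-0.5);
\foreach \i in {0,...,4} \node at (\i,-0.9) {\footnotesize $\i$};
\foreach \j in {0,...,5} \node at (-0.9,\j) {\footnotesize $\j$};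
\node at (5.0,-0.9) {$p$};
\node at (-0.9,5.9) {$q$};
\foreach \i/\j in {0/2,0/3,0/4,1/2,1/3,1/4,2/1,2/2,2/3,2/4,3/1,3/2,3/3,4/1,4/2,4/3}
  \node at (\i,\j) {$X$};
\foreach \i/\j in {0/1,1/1,3/4,4/4} \node at (\i,\j) {$N$};
\foreach \i/\j in {1/0,3/5} \node at (\i,\j) {$Y$};
\foreach \i/\j in {0/0,4/0,0/5,4/5} \node at (\i,\j) {$0$};
\foreach \i/\j in {2/0,3/0,1/5,2/5} \node at (\i,\j) {$?$};
\end{tikzpicture}
\caption{The rank $r^{p,q}$ of $d_1^{p,q}$ for families with $5$-dimensional fibers. A letter $X$, $N$ or $Y$ means that $r^{p,q}$ is not upper semi-continuous in the family $X_t\times T^2$, $N_t\times T$ or $Y_t$; the cells marked $X$ form the set $R_5$. In the cells marked $0$ the rank always vanishes, and the cells marked $?$ are not decided here.}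
\label{fig:n5}
\end{figure}

\begin{thebibliography}{9}

\bibitem{BHPV}
Barth, Hulek, Peters and Van de Ven, \emph{Compact Complex Surfaces}.

\bibitem{HX}
Yan Hu and Wei Xia, \emph{The structure of deformed double complexes on the Iwasawa manifold}, arXiv:2407.02875 (2024).

\end{thebibliography}
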